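\title{Deficiency of $p$-class tower groups\\ and extensions of degree prime to $p$}

\begin{abstract}
Let $K$ be a number field containing a primitive $p$th root of unity, and let $G$ be the Galois group of its maximal unramified pro-$p$ extension. By a theorem of Shafarevich and Koch, the number of relations of $G$ exceeds the number of generators by at most the $p$-rank of the unit group of $K$. Hajir, Maire and Ramakrishna asked whether equality holds as soon as $G$ needs at least $3+2\sqrt{r_1+r_2+2}$ generators. We show that it does not. For $p=2$ we give explicit sextic counterexamples. For every $p$ we show that no lower bound on the number of generators in terms of $r_1+r_2$ forces equality, and that the ratio of the two sides can be arbitrarily small. The examples are extensions $K/k$ of degree prime to $p$ that create no new $p$-class rank; the tower group of $K$ is then isomorphic to that of $k$, and the bound for the smaller field $k$ applies.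
\end{abstract}

\section{Introduction}

Let $p$ be a prime and $K$ a number field. An extension of $K$ is \emph{unramified} if it is unramified at every place, the archimedean ones included; thus real places stay real. Let $K_\emptyset$ be the maximal unramified pro-$p$ extension of $K$, the \emph{$p$-class field tower}, and let $G_\emptyset(K)=\operatorname{Gal}(K_\emptyset/K)$. The numbers
\[
d(K)=\dim_{\mathbb F_p}H^1(G_\emptyset(K),\mathbb Z/p),\qquad r(K)=\dim_{\mathbb F_p}H^2(G_\emptyset(K),\mathbb Z/p)
\]
are the minimal numbers of generators and of relations of $G_\emptyset(K)$ as a pro-$p$ group. By class field theory the abelianization of $G_\emptyset(K)$ is the $p$-primary part $A_K$ of the class group, so $d(K)$ is the $p$-rank of the class group. The abelianization of a pro-$p$ group with $d$ generators and $r$ relations is a quotient of $\mathbb Z_p^{\,d}$ by $r$ elements, and it can be finite only if $r\ge d$. The \emph{deficiency}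
\[
\operatorname{Def}(K)=r(K)-d(K)
\]
therefore counts the relations beyond those that the finiteness of the class group forces.

Let $K$ have $r_1$ real embeddings and $r_2$ pairs of complex conjugate embeddings. Put $\delta=1$ if $K$ contains a primitive $p$th root of unity $\zeta_p$ and $\delta=0$ otherwise; for $p=2$ we always have $\delta=1$. By Dirichlet's unit theorem the $p$-rank of the unit group is
\[
u(K)=\dim_{\mathbb F_p}\mathcal O_K^\times/(\mathcal O_K^\times)^p=r_1+r_2-1+\delta .
\]
The theorem of Shafarevich and Koch states that
\begin{equation}\label{eq:SK}
0\le \operatorname{Def}(K)\le u(K).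
\end{equation}

When is the upper bound attained? If $u(K)=0$, for instance if $p$ is odd and $K$ is an imaginary quadratic field without $\zeta_p$, it is attained for lack of room. If $\delta=1$, then $u(K)=r_1+r_2\ge1$, and the bound can be strict for a reason of pure group theory: when $d(K)\le1$ the group $G_\emptyset(K)$ is generated by one element, hence equal to its abelianization, a finite cyclic $p$-group; such a group has $r=d$, so $\operatorname{Def}(K)=0$. One removes these cases by asking that $d(K)$ be large compared with $u(K)$. Put
\[
\alpha_K=3+2\sqrt{r_1+r_2+2}.
\]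
To see what this threshold means, recall the Golod--Shafarevich inequality $r>d^2/4$ for nontrivial finite $p$-groups (it is not used in the proofs below). If $\delta=1$ and $d=d(K)\ge\alpha_K$, then $(d-2)^2>4(u(K)+1)$, that is, $d^2/4>d+u(K)\ge r(K)$, and the tower is infinite. In this range the degenerate cases are gone, and one may guess that nothing keeps the number of relations below its upper bound. This is the question of Hajir, Maire and Ramakrishna \cite{HMR}.

\begin{quote}
\emph{Assume $\delta=1$ and $d(K)\ge\alpha_K$. Is $\operatorname{Def}(K)=u(K)$?}
\end{quote}

The answer is negative.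

\begin{theorem}\label{thm:A}
Let $p=2$, let $F=\mathbb Q(\zeta_7+\zeta_7^{-1})$, and let $k$ be an imaginary quadratic field whose discriminant has $t\ge9$ prime divisors, each $\not\equiv0,\pm1\pmod 7$; for example $k=\mathbb Q(\sqrt{-m})$ with $m=2\cdot3\cdot5\cdot11\cdot17\cdot19\cdot23\cdot31\cdot37$ and $t=9$. Let $K=Fk$. Then $r_1+r_2=3$, $\delta=1$, and
\[
d(K)=t-1\ge 8>\alpha_K=3+2\sqrt5\approx7.47,\qquad \operatorname{Def}(K)\le1<3=u(K).
\]
\end{theorem}

The failure occurs for every $p$, and a larger threshold does not repair it.

\begin{theorem}\label{thm:B}
Let $p$ be any prime, $f:\mathbb N\to\mathbb R$ any function and $N\ge1$ any integer. There is a totally complex number field $K$ containing $\zeta_p$ with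
\[
d(K)\ge f(r_1+r_2),\qquad u(K)\ge N,\qquad \operatorname{Def}(K)\le\tfrac1N\,u(K).
\]
\end{theorem}

\begin{corollary}\label{cor}
For every prime $p$ there are fields $K$ with $\delta=1$, $d(K)\ge\alpha_K$ and $\operatorname{Def}(K)<u(K)$. Over the fields with $\delta=1$ and $d(K)\ge\alpha_K$, the difference $u(K)-\operatorname{Def}(K)$ is unbounded and $\inf \operatorname{Def}(K)/u(K)=0$.
\end{corollary}

\begin{proof}
Take $f(x)=3+2\sqrt{x+2}$ and $N\ge2$ in Theorem~\ref{thm:B}. Then $\operatorname{Def}(K)/u(K)\le 1/N$ and $u(K)-\operatorname{Def}(K)\ge(1-\frac1N)\,u(K)\ge N-1$.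
\end{proof}

We do not determine the exact value of $\operatorname{Def}(K)$ in these examples; in Theorem~\ref{thm:A} it is $0$ or $1$.

The idea is that $\operatorname{Def}(K)$ depends only on the group $G_\emptyset(K)$, while $u(K)$ grows with the degree of $K$. If a group is the tower group of both $k$ and a larger field $K$, its deficiency obeys the bound~\eqref{eq:SK} for $k$. We show that $G_\emptyset(K)\cong G_\emptyset(k)$ whenever $K/k$ is Galois of degree prime to $p$ and $d(K)=d(k)$ (Proposition~\ref{prop:descent}). It remains to find such pairs with $d(k)$ large and the degree of $K$ fixed. We take $k$ cyclic of degree $p$ over a base $k_0$ and $K=Fk$ with $F/k_0$ of degree prime to $p$. Genus theory makes $d(k)$ large when many primes ramify in $k/k_0$; if these primes do not split in $F$, no more primes ramify in $K/F$ than in $k/k_0$, and the rank does not grow. Section~\ref{sec:genus} carries this out by a direct count for the sextic fields, Section~\ref{sec:descent} descends the tower, and Sections~\ref{sec:equiv} and~\ref{sec:B} treat all $p$. The only deep inputs are \eqref{eq:SK}, class field theory, Chebotarev's theorem and, for Theorem~\ref{thm:B}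 only, a theorem of Washington.

\section{Class groups in extensions of degree prime to $p$}\label{sec:class}

We first fix the standard facts that are used throughout.

\emph{Inertia.} Let $L/E$ be a Galois extension, possibly infinite, with group $\Gamma$, and let $T_w\subset\Gamma$ be the inertia group of a place $w$ of $L$; for archimedean $w$ this means the decomposition group. For an intermediate field $E'$, the inertia group of $w$ in $L/E'$ is $T_w\cap\operatorname{Gal}(L/E')$, and if $E'/E$ is Galois, the inertia group in $E'/E$ of the place below $w$ is the image of $T_w$. Also $\gamma T_w\gamma^{-1}=T_{\gamma w}$. If a place of $E$ is unramified in $E'/E$, the places above it are unramified in $E'E''/E''$ for every extension $E''/E$.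

\emph{Class field theory.} Let $A_E$ and $A_E^+$ be the $p$-primary parts of the class group and of the narrow class group (ideals modulo principal ideals with a totally positive generator) of a number field $E$. They agree if $p$ is odd or $E$ is totally complex. The Artin map identifies $A_E$ with $\operatorname{Gal}(H_E/E)$ and $A_E^+$ with $\operatorname{Gal}(H_E^+/E)$, where $H_E$ is the maximal unramified abelian $p$-extension and $H_E^+$ is the maximal abelian $p$-extension unramified at all finite places. If $E/E_0$ is Galois, then $H_E$ and $H_E^+$ are Galois over $E_0$, and the action of $\operatorname{Gal}(E/E_0)$ on ideal classes corresponds to conjugation by lifts.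

\emph{Frattini quotient.} For a pro-$p$ group $G$ let $\Phi(G)$ be the closure of $G^p[G,G]$. Elements generate $G$ topologically if and only if their images generate $G/\Phi(G)$. For $G=G_\emptyset(E)$ we have $G/\Phi(G)=A_E/pA_E$.

\emph{Idempotents.} Let $\Delta$ be a finite group of order $n$ prime to $p$ and put $e=\frac1n\sum_{\gamma\in\Delta}\gamma\in\mathbb Z_p[\Delta]$, a central idempotent. For a finite $\mathbb Z_p[\Delta]$-module $Y$ put $Y'=(1-e)Y$. Then $Y=eY\oplus Y'$ and $eY=Y^\Delta$, so $Y'=0$ if and only if $\Delta$ acts trivially on $Y$. The functor $Y\mapsto Y'$ is exact, because every homomorphism of $\mathbb Z_p[\Delta]$-modules is the direct sum of its restrictions to the two summands.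

The following lemma is the abelian shadow of the descent of the tower.

\begin{lemma}\label{lem:class}
Let $K/k$ be a finite Galois extension with group $\Delta$ of order $n$ prime to $p$. Extension of ideals $j:A_k\to A_K$ is injective with image $A_K^\Delta$, so that $A_K\cong A_k\oplus A_K'$. In particular $d(K)\ge d(k)$, and the following are equivalent: $d(K)=d(k)$; $|A_K|=|A_k|$; $\Delta$ acts trivially on $A_K$; $j$ is an isomorphism. The same holds for $A_k^+$ and $A_K^+$, with their $p$-ranks in place of $d$.
\end{lemma}

\begin{proof}
Let $\mathcal N:A_K\to A_k$ be the norm. On ideals, $\mathcal Nj$ is raising to the $n$th power and $j\mathcal N$ is the product of the conjugates; written additively, $\mathcal Nj=n$ and $j\mathcal N=ne$. As $n$ is invertible on finite abelian $p$-groups, the first identity makes $j$ injective, and the second gives $eA_K\subset j(A_k)\subset A_K^\Delta=eA_K$. Each of the four conditions now says that $A_K'=0$; for the first, ranks add in a direct sum, and a finite $p$-group of rank $0$ is trivial. Both $j$ and $\mathcal N$ send totally positive elements to totally positive elements, so the argument applies to narrow class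 groups.
\end{proof}

\section{Genus theory over the cubic field of conductor $7$}\label{sec:genus}

We want to bound the class group of $K$ from above using only a subfield $F$ with $K/F$ cyclic of degree $p$. Class field theory over $F$ does not see $H_K$, which need not be abelian over $F$. It does see the largest subfield of $H_K$ that is abelian over $F$, and the Galois group of that field is controlled by ramification in $K/F$.

\begin{lemma}\label{lem:genus}
Let $K/F$ be cyclic of degree $p$ with group $C=\langle\sigma\rangle$. Put $A=A_K=\operatorname{Gal}(H_K/K)$ and $A_C=A/(\sigma-1)A$. Let $M\subset H_K$ be the fixed field of $(\sigma-1)A$.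
\begin{enumerate}
\item[(i)] $M/F$ is Galois, $X=\operatorname{Gal}(M/F)$ is an abelian $p$-group, and $0\to A_C\to X\to C\to0$ is exact.
\item[(ii)] For a finite place $v$ of $F$, the inertia group $I_v\subset X$ maps injectively to $C$, and $I_v=0$ unless $v$ ramifies in $K/F$.
\item[(iii)] Let $J\subset X$ be generated by the $I_v$, $v$ finite. Then $M^J\subset H_F^+$, so $X/J$ is a quotient of $A_F^+$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) The subgroup $(\sigma-1)A$ is stable under $C$, hence normal in $\operatorname{Gal}(H_K/F)$; this gives the exact sequence. Conjugation by $X$ on $A_C$ is the action of $C$, which is trivial. So $A_C$ is central in $X$ with cyclic quotient, and $X$ is abelian. In particular $I_v$ depends only on $v$.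

(ii) Since $M/K$ is unramified, $I_v\cap A_C=0$. So $I_v$ maps isomorphically onto its image in $C$, which is the inertia group of $v$ in $K/F$.

(iii) The field $M^J$ is an abelian $p$-extension of $F$ unramified at all finite places.
\end{proof}

The narrow class group appears in (iii) because $J$ ignores the real places of $F$. In our example all three real places of $F$ become complex in $K$. Their inertia groups would add three generators to the count below, and the narrow class number lets us omit them.

For the rest of this section $p=2$ and $F=\mathbb Q(\theta)$ with $\theta=\zeta_7+\zeta_7^{-1}$. This is a totally real cyclic cubic field with group $(\mathbb Z/7)^\times/\{\pm1\}$. The Frobenius of a prime $q\ne7$ is the class of $q$, so $q$ is inert in $F$ if $q\not\equiv\pm1\pmod7$ and splits completely otherwise.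

\begin{lemma}\label{lem:narrow}
The narrow class number of $F$ is $1$.
\end{lemma}

\begin{proof}
The two nontrivial characters of $\operatorname{Gal}(F/\mathbb Q)$ have conductor $7$, so the discriminant is $49$ and the Minkowski bound is $\frac{3!}{3^3}\cdot7=\frac{14}{9}<2$. Hence every ideal is principal. If $F$ has units of all signatures, every generator can be multiplied by a unit to become totally positive, and the lemma follows.

Insert $\zeta_7^2+\zeta_7^{-2}=\theta^2-2$ and $\zeta_7^3+\zeta_7^{-3}=\theta^3-3\theta$ in $\sum_{i=-3}^{3}\zeta_7^i=0$: we find that $\theta$ is a root of $g(x)=x^3+x^2-2x-1$, hence a unit. From $g(-2)=-1$, $g(-1)=1$, $g(0)=-1$, $g(2)=7$ we see that $g$ has two negative roots and one positive root. So the unit $-\theta$ is negative at exactly one real place. The Galois group permutes the three real places transitively, so for each real place some conjugate of $-\theta$ is negative there and positive at the other two. Products of these three units realize all signatures.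
\end{proof}

Recall Gauss's genus theory: if the discriminant of an imaginary quadratic field $k$ has $t$ prime divisors, the $2$-rank of its class group is $d(k)=t-1$.

\begin{proposition}\label{prop:count}
Let $k$ be an imaginary quadratic field whose discriminant has $t\ge1$ prime divisors, each $\not\equiv0,\pm1\pmod7$, and let $K=Fk$. Then $d(K)=d(k)=t-1$.
\end{proposition}

\begin{proof}
The extension $K/k$ is cyclic of degree $3$, so $d(K)\ge d(k)=t-1$ by Lemma~\ref{lem:class}. For the upper bound apply Lemma~\ref{lem:genus} to the quadratic extension $K/F$. For $c\in A$, the class $c+\sigma c$ is extended from the norm of $c$, which lies in $A_F=0$. So $\sigma=-1$ on $A$, $(\sigma-1)A=2A$, $|A_C|=2^{d(K)}$, and $|X|=2^{d(K)+1}$. By Lemma~\ref{lem:narrow} and (iii), $X=J$. A prime of $F$ that ramifies in $K=Fk$ lies above a prime divisor of the discriminant of $k$. These $t$ primes are inert in $F$, so at most $t$ groups $I_v$ are nonzero, each of order $2$ by (ii). Since they generate the abelian group $X$, we get $2^{d(K)+1}\le2^t$.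
\end{proof}

\begin{example}\label{ex:15}
The case $t=2$ shows the whole mechanism. Let $k=\mathbb Q(\sqrt{-15})$; the primes $3$ and $5$ are inert in $F$, so $d(K)=d(k)=1$. Both tower groups are then cyclic, so $G_\emptyset(K)=A_K$ and $G_\emptyset(k)=A_k$, and Lemma~\ref{lem:class} gives $G_\emptyset(K)\cong G_\emptyset(k)$. We can name the towers. The Minkowski bound of $k$ is $\frac2\pi\sqrt{15}<3$, and $2$ splits in $k$ because $-15\equiv1\pmod8$; so there are at most three ideal classes. The class number is even, hence equal to $2$. The field $k(\sqrt5)=\mathbb Q(\sqrt{-3},\sqrt5)$ is ramified over $\mathbb Q$ only at $3$, $5$ and $\infty$, each time with index $2$, exactly as $k$ is; so it is unramified over $k$. Thus $k_\emptyset=k(\sqrt5)$. As $k$ is the only quadratic subfield of the cyclic sextic field $K$, the extension $K(\sqrt5)/K$ is unramified of degree $2=|A_K|$, and $K_\emptyset=K(\sqrt5)=Kk_\emptyset$. The group $\mathbb Z/2$ is the tower group of a field with $u=1$ and of a field with $u=3$.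
\end{example}

\begin{remark}\label{rem:43}
Proposition~\ref{prop:count} fails if a ramified prime splits in $F$. Let $k=\mathbb Q(\sqrt{-43})$, so $t=1$ and $d(k)=0$. The prime $43\equiv1\pmod7$ splits into three principal primes $(\pi_1),(\pi_2),(\pi_3)$ of $F$. The units and the $\pi_i$ span a subspace $V\subset F^\times/(F^\times)^2$ of dimension $3+3$. As $2$ is inert in $F$, the group $(\mathcal O_F/4)^\times$ is the product of a group of order $7$ and the elementary abelian group $1+2\mathcal O_F/4\mathcal O_F$ of order $8$; modulo squares it has dimension $3$. So the classes in $V$ that are squares modulo $4$ form a subspace $W$ of dimension at least $3$. For $x\in W$ the extension $K(\sqrt x)/K$ is unramified. Above $2$ this is Lemma~\ref{lem:kummer} below, after multiplying $x$ by a square to make it $\equiv1\pmod4$. Above $\pi_i$, one of $x$ and $-43x$ has even valuation, and $K(\sqrt x)=K(\sqrt{-43x})$. At the other primes $x$ has even valuation, and $K$ is totally complex. Only $1$ and $-43$ become squares in $K$, so $d(K)\ge2$. By contrast, the exclusion of $7$ is only a convenience: $7$ too has a single prime of $F$ above it, which is all that the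 proof uses.
\end{remark}

\section{Descent of the tower}\label{sec:descent}

In Example~\ref{ex:15} the tower groups were abelian and Lemma~\ref{lem:class} compared them. For $t\ge9$ the tower of $K$ is infinite, and an isomorphism of class groups says nothing a priori about the higher layers. Two facts of group theory replace the two steps of Lemma~\ref{lem:class}. The Schur--Zassenhaus theorem lets $\Delta$ act on the nonabelian tower group, and a theorem of Burnside shows that such an action is detected on the Frattini quotient.

\begin{lemma}\label{lem:groups}
Let $\Gamma$ be a profinite group and $G$ an open normal pro-$p$ subgroup of index $n$ prime to $p$. Suppose that conjugation by $\Gamma$ is trivial on $G/\Phi(G)$. Then $\Gamma=G\times D$ for a subgroup $D$ of order $n$.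
\end{lemma}

\begin{proof}
Let $U$ run through the open normal subgroups of $\Gamma$ contained in $G$; then $\Gamma=\varprojlim\Gamma/U$ and $G=\varprojlim G/U$.

\emph{A complement.} The Schur--Zassenhaus theorem states that a normal subgroup of a finite group whose order is prime to its index has a complement. So the finite set $S_U$ of subgroups of order $n$ of $\Gamma/U$ is nonempty. For $U\subset U'$ the kernel of $\Gamma/U\to\Gamma/U'$ is a $p$-group, so the projection maps $S_U$ to $S_{U'}$. An inverse limit of nonempty finite sets is nonempty, and a compatible system defines a subgroup $D\subset\Gamma$ of order $n$. Then $D\cap G=1$ and $GD=\Gamma$.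

\emph{Burnside's theorem.} Let $P$ be a finite $p$-group and $B$ the group of automorphisms of $P$ that are trivial on $P/\Phi(P)$. Then $B$ is a $p$-group. Indeed, let $x_1,\dots,x_s\in P$ lift a basis of $P/\Phi(P)$. The group $B$ acts on the set of tuples $(y_1,\dots,y_s)$ with $y_i\in x_i\Phi(P)$. Each tuple generates $P$, so the action is free, and $|B|$ divides $|\Phi(P)|^s$.

\emph{Conclusion.} Take $P=G/U$. Its Frattini quotient $G/\Phi(G)U$ is a quotient of $G/\Phi(G)$, so conjugation maps $D$ into $B$. The orders are coprime, so $D$ acts trivially on $G/U$ for every $U$. Hence $D$ centralizes $G$, and $\Gamma=G\times D$.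
\end{proof}

\begin{proposition}\label{prop:descent}
Let $K/k$ be a finite Galois extension of degree $n$ prime to $p$ with $d(K)=d(k)$. Then $K_\emptyset=Kk_\emptyset$, and restriction is an isomorphism $G_\emptyset(K)\cong G_\emptyset(k)$. Consequently
\[
\operatorname{Def}(K)=\operatorname{Def}(k)\le u(k).
\]
\end{proposition}

\begin{proof}
Any $k$-conjugate of $K_\emptyset$ is an unramified pro-$p$ extension of $K$, hence lies in $K_\emptyset$. So $K_\emptyset/k$ is Galois. Put $\Gamma=\operatorname{Gal}(K_\emptyset/k)$, $G=G_\emptyset(K)$ and $\Delta=\Gamma/G=\operatorname{Gal}(K/k)$. Conjugation by $\Gamma$ on $G^{\mathrm{ab}}=A_K$ is the action of $\Delta$ on ideal classes. This action is trivial by Lemma~\ref{lem:class}; here the hypothesis $d(K)=d(k)$ is used. So $\Gamma$ acts trivially on $G/\Phi(G)=A_K/pA_K$, and Lemma~\ref{lem:groups} gives $\Gamma=G\times D$.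

Since $D$ is normal, its fixed field $L$ is Galois over $k$, with pro-$p$ group $\Gamma/D\cong G$. We claim that $L/k$ is unramified, although $K/k$ may be ramified. Let $T\subset\Gamma$ be the inertia group of a place of $K_\emptyset$. As $K_\emptyset/K$ is unramified, $T\cap G=1$. So $T$ embeds in $\Delta$ and has order prime to $p$, and its image in the pro-$p$ group $\Gamma/D$ is trivial. This proves the claim, and $L\subset k_\emptyset$.

The field $LK$ is the fixed field of $D\cap G=1$, so $K_\emptyset=LK\subset Kk_\emptyset$. Conversely $Kk_\emptyset/K$ is unramified and pro-$p$, so $Kk_\emptyset\subset K_\emptyset$. Restriction identifies $\operatorname{Gal}(Kk_\emptyset/K)$ with $\operatorname{Gal}(k_\emptyset/k_\emptyset\cap K)$, and $k_\emptyset\cap K=k$ because its degree over $k$ is a power of $p$ dividing $n$. The last assertion is \eqref{eq:SK} for $k$.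
\end{proof}

\begin{remark}
The degree must be prime to $p$. Burnside's theorem fails for automorphisms of order $p$, as multiplication by $1+p$ on $\mathbb Z/p^2$ shows. On the side of fields, if $G_\emptyset(k)$ is cyclic of order $p^2$ and $K/k$ is the unramified extension of degree $p$, then $K_\emptyset=k_\emptyset$ and $d(K)=d(k)=1$, but $G_\emptyset(K)$ has order $p$.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The field $K$ is totally complex of degree $6$ and contains $\zeta_2=-1$. So $r_1=0$, $r_2=3$, $\delta=1$, $u(K)=3-1+1=3$, and $\alpha_K=3+2\sqrt5<7.48$. By Proposition~\ref{prop:count}, $d(K)=d(k)=t-1\ge8$. The extension $K/k$ is cyclic of degree $3$, so Proposition~\ref{prop:descent} gives $\operatorname{Def}(K)=\operatorname{Def}(k)\le u(k)=0+1-1+1=1$. For the displayed $m$ we have $-m\equiv2\pmod4$, so the discriminant is $-4m$. Its prime divisors $2,3,5,11,17,19,23,31,37$ are congruent to $2,3,5,4,3,5,2,3,2$ modulo $7$.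
\end{proof}

\section{Class groups of composita}\label{sec:equiv}

The count in Proposition~\ref{prop:count} used two accidents. The group $A_F^+$ vanished, and $\sigma-1$ acted as $-2$, so that $A_C$ measured $d(K)$ exactly. For general $p$ the base field must contain $\zeta_p$ and we cannot expect its class group to vanish; also $A_C$ need not be $A/pA$. By Lemma~\ref{lem:class}, however, we do not need to count. It is enough to show that $\Delta=\operatorname{Gal}(K/k)$ acts trivially on $A_K$, and this can be tested on the pieces $J$ and $X/J$ of Lemma~\ref{lem:genus}.

\begin{proposition}\label{prop:equiv}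
Let $F/k_0$ be a finite Galois extension with group $\Delta$ of order $n$ prime to $p$, let $k/k_0$ be cyclic of degree $p$, and put $K=Fk$. Assume:
\begin{enumerate}
\item[(a)] $\Delta$ acts trivially on $A_F^+$;
\item[(b)] every finite prime of $k_0$ ramified in $k/k_0$ has exactly one prime of $F$ above it.
\end{enumerate}
Then $A_K\cong A_k$. In particular $d(K)=d(k)$.
\end{proposition}

By Lemma~\ref{lem:class}, condition (a) holds if and only if $|A_F^+|=|A_{k_0}^+|$.

\begin{proof}
The degrees are coprime, so $F\cap k=k_0$ and $\operatorname{Gal}(K/k_0)=C\times\Delta$, where $C=\operatorname{Gal}(K/F)=\langle\sigma\rangle$ has order $p$ and $\Delta$ is identified with $\operatorname{Gal}(K/k)$ by restriction. We use the notation of Lemma~\ref{lem:genus}.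

\emph{The action of $\Delta$.} The group $A$ is a module over $C\times\Delta$. Since $\sigma$ is central in $C\times\Delta$, the subgroup $(\sigma-1)A$ is stable, and $M$ is Galois over $k_0$. As $X$ is abelian, $\Delta=\operatorname{Gal}(F/k_0)$ acts on $X$ by conjugation by lifts to $\operatorname{Gal}(M/k_0)$. We may choose lifts that fix $k$. With this choice we see that the action on $A_C$ is induced by the action of $\operatorname{Gal}(K/k)$ on $A$. The action on $C$ is trivial because $C$ is central. So $0\to A_C\to X\to C\to0$ is an exact sequence of $\mathbb Z_p[\Delta]$-modules.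

\emph{$J'=0$.} Let $v$ be a finite place of $F$ with $I_v\ne0$. Then $v$ ramifies in $K/F$, so the prime of $k_0$ below $v$ ramifies in $k/k_0$. By (b), $\gamma v=v$ for all $\gamma\in\Delta$, so $\gamma I_v=I_{\gamma v}=I_v$. Thus $I_v$ is a $\Delta$-submodule of $X$ that embeds in $C$, and $\Delta$ acts trivially on it. Hence $\Delta$ acts trivially on $J$.

\emph{$(X/J)'=0$.} Since $J$ is $\Delta$-stable, $M^J$ is Galois over $k_0$, and restriction $A_F^+=\operatorname{Gal}(H_F^+/F)\to X/J$ is a $\Delta$-equivariant surjection. By (a), $\Delta$ acts trivially on $X/J$.

\emph{From $X$ to $A$.} Exactness gives $X'=0$, hence $(A_C)'=0$. This step uses that $n$ is prime to $p$: trivial action on $J$ and on $X/J$ then implies trivial action on $X$. Since $e$ commutes with $\sigma$, the decomposition $A=eA\oplus A'$ is one of $C$-modules, so $A'/(\sigma-1)A'=(A_C)'=0$. In $\mathbb Z[C]$ we have $(\sigma-1)^p\equiv\sigma^p-1=0\pmod p$. Therefore $A'=(\sigma-1)^pA'\subset pA'$, and $A'=0$. So $\operatorname{Gal}(K/k)$ acts trivially on $A_K$, and Lemma~\ref{lem:class} applied to $K/k$ finishes the proof.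
\end{proof}

\begin{remark}
Remark~\ref{rem:43} shows that (b) cannot be dropped: there $k_0=\mathbb Q$ and $A_F^+=0$. Neither can (a). Let $p=3$, $k_0=\mathbb Q$, $F=\mathbb Q(\sqrt{-23})$ and $k=\mathbb Q(\zeta_7+\zeta_7^{-1})$. Only $7$ ramifies in $k$, and it is inert in $F$ because $-23\equiv5$ is not a square modulo $7$; so (b) holds. We have $A_k=0$ by Lemma~\ref{lem:narrow}. The polynomial $x^3-x-1$ has no rational root and has discriminant $-23$, so its splitting field $L$ is a cyclic cubic extension of $F$ unramified outside $23$. From $x^3-x-1\equiv(x-3)(x-10)^2\pmod{23}$ and Hensel's lemma, the polynomial has a root in $\mathbb Q_{23}$; so the decomposition groups above $23$ have order at most $2$ and meet $\operatorname{Gal}(L/F)$ trivially. Thus $L/F$ is unramified, while $K/F$ is ramified at $7$. Hence $LK/K$ is an unramified cyclic cubic extension, and $A_K\ne0$.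
\end{remark}

\section{Proof of Theorem~\ref{thm:B}}\label{sec:B}

We need fields $k_0\ni\zeta_p$, $F$ and $k$ as in Proposition~\ref{prop:equiv}, with $[F:k_0]\ge N$ and $d(k)$ as large as we like. Three things have to be arranged. The $p$-class group must not grow from $k_0$ to $F$; Washington's theorem provides this high in a cyclotomic $\mathbb Z_\ell$-extension. There must be many primes inert in $F$; this holds because such an $F/k_0$ is cyclic. Finally $k=k_0(\sqrt[p]{a})$ must not ramify at the primes above $p$, whose splitting in $F$ we do not control; a congruence on $a$ ensures this.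

\begin{lemma}\label{lem:kummer}
Let $E$ be a number field containing $\zeta_p$ and let $x\in\mathcal O_E$ with $x\equiv1\pmod{p^2}$. Then $E(\sqrt[p]{x})/E$ is unramified at the primes above $p$.
\end{lemma}

\begin{proof}
The polynomial $Z^p-x$ is inseparable modulo a prime above $p$, so we change variables to separate its roots, which differ by multiples of $\lambda=1-\zeta_p$. From $p=\prod_{i=1}^{p-1}(1-\zeta_p^i)$, where each $(1-\zeta_p^i)/\lambda$ is a unit, we get $p=\varepsilon\lambda^{p-1}$ with $\varepsilon$ a unit. Substituting $Z=1+\lambda Y$ and dividing by $\lambda^p$ gives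
\[
h(Y)=Y^p+\sum_{i=1}^{p-1}\binom pi\lambda^{i-p}\,Y^i+\frac{1-x}{\lambda^p},
\]
and a root of $h$ generates the extension. For $1\le i\le p-1$ we have $p\mid\binom pi$, so the coefficient of $Y^i$ is divisible by $\lambda^{i-1}$; the coefficient of $Y$ is $p\lambda^{1-p}=\varepsilon$. The constant term $c$ is integral because $\lambda^{2(p-1)}$ divides $1-x$ and $2(p-1)\ge p$. Modulo a prime $\mathfrak p$ above $p$ we have $h\equiv Y^p+\varepsilon Y+c$, with derivative $\varepsilon\ne0$. A root of a monic integral polynomial that is separable modulo $\mathfrak p$ generates an extension unramified at $\mathfrak p$.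
\end{proof}

The last sentence, applied to $Z^p-x$, also shows that $E(\sqrt[p]{x})/E$ is unramified at every prime $\mathfrak q\nmid p$ at which $x$ is a unit.

\subsection*{The fields $k_0$ and $F$}
Let $B=\mathbb Q(\zeta_p)$ if $p$ is odd and $B=\mathbb Q(i)$ if $p=2$. This is a totally complex abelian field containing $\zeta_p$ and unramified at all primes not dividing $2p$. Fix a prime $\ell\nmid2p$. Let $\mathbb Q_n$ be the $n$th layer of the cyclotomic $\mathbb Z_\ell$-extension of $\mathbb Q$, that is, the subfield of degree $\ell^n$ of $\mathbb Q(\zeta_{\ell^{n+1}})$; it is cyclic, totally ramified at $\ell$ and unramified at all other primes. Put $B_n=B\mathbb Q_n$. Since $\ell$ is unramified in $B$, each prime of $B$ above $\ell$ has ramification index at least $\ell^n$ in $B_n$, while $[B_n:B]\le\ell^n$. So $B_n/B$ is cyclic of degree $\ell^n$ and totally ramified at every prime above $\ell$.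

Since $\ell\ne p$ and $B$ is abelian over $\mathbb Q$, Washington's theorem (\cite{W1}; \cite[Thm.~16.12]{W2}) shows that the orders $|A_{B_n}|$ are bounded as $n\to\infty$. They do not decrease, by Lemma~\ref{lem:class}, so they are constant for $n\ge n_0$. Choose $j\ge1$ with $\ell^j\ge N$ and put
\[
k_0=B_{n_0},\qquad F=B_{n_0+j},\qquad\Delta=\operatorname{Gal}(F/k_0)\cong\mathbb Z/\ell^j .
\]
Both fields are totally complex, so $|A_F^+|=|A_F|=|A_{k_0}|=|A_{k_0}^+|$, and (a) of Proposition~\ref{prop:equiv} holds.

\subsection*{The primes and the field $k$}
We want primes of $k_0$ that are inert in $F$ and have a generator $\equiv1\pmod{p^2}$. The second condition is a splitting condition. Let $R$ be the ray class field of $k_0$ modulo $p^2$. It is a finite abelian extension unramified outside $p$, and a prime $\mathfrak q\nmid p$ splits completely in $R$ if and only if $\mathfrak q=(\pi)$ with $\pi\equiv1\pmod{p^2}$. The two conditions are independent. Every subextension of $F/k_0$ other than $k_0$ is ramified above $\ell$, so $F\cap R=k_0$ and $\operatorname{Gal}(FR/k_0)=\Delta\times\operatorname{Gal}(R/k_0)$. By Chebotarev's theorem every element of this abelian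 group is the Frobenius of infinitely many primes $\mathfrak q\nmid p\ell$. We take the element $(\gamma,1)$ with $\gamma$ a generator of $\Delta$. A prime with this Frobenius has decomposition group $\Delta$ in $F/k_0$, so it is inert in $F$, and it splits completely in $R$.

Let $t\ge1$ be an integer, to be fixed later. Choose $t$ distinct such primes $\mathfrak q_i=(\pi_i)$ with $\pi_i\equiv1\pmod{p^2}$, and put
\[
a=\pi_1\cdots\pi_t,\qquad k=k_0(\sqrt[p]{a}),\qquad K=Fk .
\]
The element $a$ has valuation $1$ at $\mathfrak q_1$, so it is not a $p$th power, and $k/k_0$ is cyclic of degree $p$ because $\zeta_p\in k_0$. It is unramified above $p$ by Lemma~\ref{lem:kummer}, since $a\equiv1\pmod{p^2}$, and unramified at the primes $\mathfrak q\nmid p$ other than the $\mathfrak q_i$, where $a$ is a unit. So only the $\mathfrak q_i$ can ramify. They are inert in $F$, and (b) holds. Proposition~\ref{prop:equiv} gives $d(K)=d(k)$.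

\subsection*{The bound $d(k)\ge t-1$}
Each extension $k(\sqrt[p]{\pi_i})/k$ is unramified. Above $p$ this is Lemma~\ref{lem:kummer} applied to $\pi_i$. Above $\mathfrak q_i$, write $\pi_i=aw$ with $w=\prod_{s\ne i}\pi_s^{-1}$, a unit at $\mathfrak q_i$; since $a$ is a $p$th power in $k$, we have $k(\sqrt[p]{\pi_i})=k(\sqrt[p]{w})$, and $\mathfrak q_i\nmid p$. At every other finite prime, $\pi_i$ is a unit and the prime does not divide $p$. All archimedean places of $k$ are complex.

The valuations at $\mathfrak q_1,\dots,\mathfrak q_t$ show that $\pi_1,\dots,\pi_t$ are linearly independent in $k_0^\times/(k_0^\times)^p$. Kummer theory over a field $E\ni\zeta_p$ matches finite subgroups $W\subset E^\times/(E^\times)^p$ bijectively, preserving inclusions, with the elementary abelian $p$-extensions $E(\sqrt[p]{W})$, of degree $|W|$. Over $k_0$ it shows that $x$ becomes a $p$th power in $k$ if and only if the class of $x$ lies in $\langle a\rangle$, which has order $p$. So the $\pi_i$ span a subspace of dimension $t-1$ in $k^\times/(k^\times)^p$, and $k(\sqrt[p]{\pi_1},\dots,\sqrt[p]{\pi_t})/k$ is unramified with group $(\mathbb Z/p)^{t-1}$. Hence $d(k)\ge t-1$.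

\subsection*{Conclusion}
The field $K$ is totally complex and contains $\zeta_p$. The number $r_1(K)+r_2(K)=r_2(K)=\frac12\,p\,\ell^j\,[k_0:\mathbb Q]$ does not depend on $t$; this is why no function $f$ can help. Choose $t\ge1$ with $t\ge1+f(r_2(K))$. Then
\[
d(K)=d(k)\ge t-1\ge f(r_1+r_2).
\]
For the totally complex fields $k$ and $K$ we have $\delta=1$, so $u(k)=r_2(k)\ge1$ and $u(K)=r_2(K)=\ell^jr_2(k)\ge N$. The extension $K/k$ is Galois of degree $\ell^j$ prime to $p$, so Proposition~\ref{prop:descent} gives
\[
\operatorname{Def}(K)=\operatorname{Def}(k)\le u(k)=\ell^{-j}\,u(K)\le\tfrac1N\,u(K).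
\]
This proves Theorem~\ref{thm:B}. \qed

\begin{thebibliography}{9}

\bibitem{HMR}
Farshid Hajir, Christian Maire, Ravi Ramakrishna, \emph{Deficiency of $p$-Class Tower Groups and Minkowski Units}, arXiv:2103.09508 (2021).

\bibitem{W1}
Washington, \emph{Invent. Math.} \textbf{49} (1978), 87--97.

\bibitem{W2}
Washington, \emph{Introduction to Cyclotomic Fields}.

\end{thebibliography}
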